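\title{Ample perturbations of the asymptotic order of vanishing}

\begin{abstract}
Let $D$ be a pseudoeffective $\mathbb{R}$-divisor, $A$ an ample divisor and $\Gamma$ a prime divisor on a $\mathbb{Q}$-factorial normal projective variety $X$. We study the difference $g(t)=t\operatorname{ord}_\Gamma(\|D\|)-\operatorname{ord}_\Gamma(\|tD+A\|)$ for $t>0$. It is bounded when $D$ is big or $\dim X\le 2$, and it is always $o(t)$. We show that it can be unbounded in every dimension $\ge 3$: on a $\mathbb{P}^1$-bundle over an abelian surface there is an effective integral divisor $D$ with $g(t)=\min\{t,\sqrt{2t+4}\}$. In dimension $3d$ the growth rate $t^{1-2^{-d}}$ occurs for an effective integral $D$, and on one fixed threefold no bound better than $o(t)$ holds.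
\end{abstract}

\section{Introduction}

We work over $\mathbb{C}$. A divisor is an $\mathbb{R}$-divisor unless it is called a $\mathbb{Z}$-divisor. Let $X$ be a $\mathbb{Q}$-factorial normal projective variety and $\Gamma$ a prime divisor on $X$. Since $X$ is $\mathbb{Q}$-factorial, every divisor can be intersected with curves, and numerical equivalence $\equiv$ is defined. For a big divisor $B$, the \emph{asymptotic order of vanishing} of $B$ along $\Gamma$ is
\[
\sigma_\Gamma(B)=\operatorname{ord}_\Gamma(\|B\|)=\inf\{\operatorname{mult}_\Gamma\Delta \mid \Delta\ge 0,\ \Delta\equiv B\}.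
\]
It measures how much of $\Gamma$ every effective divisor in the class of $B$ is forced to contain. A pseudoeffective divisor $D$ need not be numerically equivalent to an effective one, so one approaches it from inside the big cone and sets
\[
\sigma_\Gamma(D)=\operatorname{ord}_\Gamma(\|D\|)=\lim_{\varepsilon\to0^+}\sigma_\Gamma(D+\varepsilon H)
\]
for an ample divisor $H$. The limit exists, is finite and does not depend on $H$ (Lemma~\ref{lem:basic}). This is Nakayama's invariant: the coefficient of $\Gamma$ in the negative part $N_\sigma(D)$ of the divisorial Zariski decomposition $D=P_\sigma(D)+N_\sigma(D)$.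

Fix a pseudoeffective divisor $D$ and an ample $\mathbb{Z}$-divisor $A$. Then $tD+A$ is big for every real $t>0$, and we put
\[
g(t)=t\,\sigma_\Gamma(D)-\sigma_\Gamma(tD+A)\qquad(t>0).
\]
Thus $g(t)$ is the amount of $\Gamma$ that is released from the fixed part of $tD$ when $A$ is added. The following question comes from Choi and Park \cite{CP}.

\medskip
\noindent\textbf{Question.} \emph{Is $g(t)$ bounded for $t>0$, for all such $X$, $D$, $A$ and $\Gamma$?}
\medskip

One would guess that it is: $A$ does not grow with $t$, so it should release only a bounded amount of $\Gamma$. The guess is correct when $D$ is big (Proposition~\ref{prop:convex}) and on surfaces, but not in general.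

\begin{theorem}\label{thm:main}
There are a smooth projective threefold $X$, an effective $\mathbb{Z}$-divisor $D$, an ample $\mathbb{Z}$-divisor $A$ and a prime divisor $\Gamma$ with
\[
\sigma_\Gamma(D)=1,\qquad \sigma_\Gamma(tD+A)=\max\{0,\;t-\sqrt{2t+4}\}\quad\text{for all }t>0 .
\]
Hence $g(t)=\min\{t,\sqrt{2t+4}\}$ is unbounded. Such examples with $g$ unbounded exist in every dimension $n\ge3$.
\end{theorem}

\begin{theorem}\label{thm:surface}
If $\dim X\le2$, then $g(t)$ is constant for $t\gg0$ and bounded on $(0,\infty)$.
\end{theorem}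

Once boundedness fails, one asks how fast $g$ can grow. The next two theorems show that it can come close to linear growth, in two different ways.

\begin{theorem}\label{thm:integral}
For each $d\ge1$ there are a smooth projective variety $X$ of dimension $3d$, an effective $\mathbb{Z}$-divisor $D$, an ample $\mathbb{Z}$-divisor $A$ and a prime divisor $\Gamma$ with $\sigma_\Gamma(D)=1$ and
\[
t^{1-2^{-d}}\le g(t)\le 4\,t^{1-2^{-d}}\qquad\text{for all }t\ge2 .
\]
\end{theorem}

\begin{theorem}\label{thm:sublinear}
One always has $g(t)=o(t)$ as $t\to\infty$. Conversely, there is a fixed smooth projective threefold $X$ with fixed $A$ and $\Gamma$ such that for every function $\psi\colon(0,\infty)\to(0,\infty)$ with $\psi(t)\to\infty$ there is a pseudoeffective $\mathbb{R}$-divisor $D$ with $g(t_n)\ge t_n/\psi(t_n)$ along some sequence $t_n\to\infty$.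
\end{theorem}

\subsection*{Why dimension three}
Suppose that $X$ and $\Gamma$ are smooth, that $D=P+\Gamma$ with $P$ nef, and that $\sigma_\Gamma(D)=1$. Let $\Delta\ge0$ with $\Delta\equiv tD+A$, and write $\operatorname{mult}_\Gamma\Delta=t-x$; then $g(t)$ is the supremum of the numbers $x$ that occur. The divisor $\Delta-(t-x)\Gamma\equiv tP+A+x\Gamma$ is effective and does not contain $\Gamma$, so it restricts to an effective divisor on $\Gamma$, of class
\[
tp+a+x\gamma,\qquad p=P|_\Gamma,\quad a=A|_\Gamma,\quad \gamma=\Gamma|_\Gamma .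
\]
If $\Gamma$ is a curve with $\deg p=0$ and $\deg\gamma<0$, this is the linear condition $x\le \deg a/(-\deg\gamma)$, in which $t$ does not appear. If $\Gamma$ is an abelian surface, effective classes have nonnegative square, and for $p^2=p\cdot\gamma=0$, $\gamma^2<0$ the condition is quadratic:
\[
0\le (tp+a+x\gamma)^2=2t\,(p\cdot a)+a^2+2x\,(a\cdot\gamma)+x^2\gamma^2 .
\]
For $p\cdot a>0$ this allows $x$ of order $\sqrt t$. The guess above overlooks the term $2t\,(p\cdot a)$: the divisor $A$ does not act alone, but together with the growing nef part $tP$.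

This argument bounds $g$ only from above. To obtain equality we take for $X$ a split projective bundle, where effective divisors on the base can be lifted back to $X$ (Section~\ref{sec:bundles}). Section~\ref{sec:convex} contains the formal properties of $g$, and Section~\ref{sec:surfaces} proves Theorem~\ref{thm:surface}. Theorems~\ref{thm:main}, \ref{thm:integral} and~\ref{thm:sublinear} are proved in Sections~\ref{sec:threefold}, \ref{sec:iterate} and~\ref{sec:liouville}.

\section{Convexity}\label{sec:convex}

Let $N^1(X)$ be the finite-dimensional real vector space of divisors modulo numerical equivalence, and $\operatorname{Eff}(X)\subset N^1(X)$ the convex cone of classes of effective divisors (it contains $0$). We use the following standard facts.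
\begin{enumerate}
\item[(F1)] A class is \emph{nef} if it has degree $\ge0$ on every curve. The nef cone is closed, its interior is the ample cone (Kleiman), and nef plus ample is ample. An ample class is a positive combination of very ample classes; hence it is the class of an effective divisor that contains none of finitely many given prime divisors.
\item[(F2)] A class is \emph{big} if it is ample plus effective, and \emph{pseudoeffective} if it lies in the closure of $\operatorname{Eff}(X)$. The big classes form the interior of the pseudoeffective cone and lie in $\operatorname{Eff}(X)$. Nef classes are pseudoeffective, pseudoeffective plus ample is big, and the pullback of a big class under a birational morphism is big.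
\item[(F3)] If $\Delta\ge0$ and $W\subset X$ is a subvariety not contained in $\operatorname{Supp}\Delta$, then $\Delta|_W$ is an effective divisor whose class is the restriction of the class of $\Delta$. In particular $\Delta\cdot C\ge0$ for an irreducible curve $C\not\subset\operatorname{Supp}\Delta$.
\item[(F4)] (Hodge index theorem.) On a smooth projective surface, if $h$ is ample and $w\in N^1$ satisfies $w\cdot h=0$, then $w^2\le0$, with equality only for $w=0$.
\end{enumerate}

\begin{lemma}\label{lem:basic}
On big classes, $\sigma_\Gamma$ is finite, positively homogeneous and subadditive, and it vanishes on ample classes. In particular $\sigma_\Gamma(B+H)\le\sigma_\Gamma(B)$ for $B$ big and $H$ ample. For $D$ pseudoeffective, $\lim_{\varepsilon\to0^+}\sigma_\Gamma(D+\varepsilon H)$ exists, is finite, and does not depend on the ample divisor $H$.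
\end{lemma}

\begin{proof}
A big class has an effective representative, so $\sigma_\Gamma$ is finite. Scaling and adding effective representatives gives homogeneity and subadditivity, and the vanishing on ample classes is (F1). It follows that $\sigma_\Gamma(D+\varepsilon H)$ is nonincreasing in $\varepsilon$, so the limit exists in $[0,\infty]$. If $0\le\Delta\equiv D+\varepsilon H$ and $n=\dim X$, then
\[
\operatorname{mult}_\Gamma\Delta\cdot(\Gamma\cdot H^{n-1})\le\Delta\cdot H^{n-1}=(D+\varepsilon H)\cdot H^{n-1},
\]
which bounds the limit. If $H'$ is another ample divisor, choose $c>0$ with $cH'-H$ ample. Then $\sigma_\Gamma(D+c\varepsilon H')\le\sigma_\Gamma(D+\varepsilon H)$, so the limit for $H'$ is at most the limit for $H$, and we exchange the roles.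
\end{proof}

Put $f(\varepsilon)=\sigma_\Gamma(D+\varepsilon A)$ for $\varepsilon>0$ and $f(0)=\sigma_\Gamma(D)$. By homogeneity $\sigma_\Gamma(tD+A)=t f(1/t)$, so
\begin{equation}\label{eq:quotient}
g(t)=\frac{f(0)-f(1/t)}{1/t}
\end{equation}
is a difference quotient of $f$ at $0$. The question therefore asks whether the convergence in the definition of $\sigma_\Gamma(D)$ is always at least linear in $\varepsilon$.

\begin{proposition}\label{prop:convex}
The function $g$ is nonnegative and nondecreasing, $g(t)=o(t)$ as $t\to\infty$, and $\sup g=-f'_+(0)\in[0,\infty]$. Boundedness of $g$ does not depend on the ample divisor $A$. If $D$ is big, then $g$ is bounded.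
\end{proposition}

\begin{proof}
A homogeneous subadditive function is convex, so by Lemma~\ref{lem:basic} the function $f$ is convex and nonincreasing on $(0,\infty)$. It is continuous at $0$ by definition, so both properties hold on $[0,\infty)$. The quotient $(f(0)-f(\varepsilon))/\varepsilon$ is then nonnegative, and nonincreasing in $\varepsilon$, with supremum $-f'_+(0)$. By \eqref{eq:quotient} this gives the first and third claims, and $g(t)/t=f(0)-f(1/t)\to0$.

Let $A'$ be ample, write $f_A,g_A,f_{A'},g_{A'}$ for the corresponding functions, and choose $c>0$ with $cA'-A$ ample. Then $f_{A'}(c\varepsilon)\le f_A(\varepsilon)$, so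
\[
g_A(t)\le t\bigl(f(0)-f_{A'}(c/t)\bigr)=c\,g_{A'}(t/c).
\]
Together with the symmetric inequality, this shows independence of $A$.

If $D$ is big, then $D+\varepsilon A$ is big for $\varepsilon$ in an open interval around $0$, and $\varepsilon\mapsto\sigma_\Gamma(D+\varepsilon A)$, with the first definition, is finite and convex there. Such a function is continuous, so the two definitions of $\sigma_\Gamma(D)$ agree, and its right derivative at $0$ is finite.
\end{proof}

So the question concerns only the boundary of the pseudoeffective cone, where a convex function such as $1-\sqrt\varepsilon$ may have infinite slope. It also concerns only divisors with $\sigma_\Gamma(D)>0$, because $0\le g(t)\le t\,\sigma_\Gamma(D)$; for instance $g\equiv0$ when $D$ is nef.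

\begin{example}\label{ex:blowup}
Let $X$ be the blow-up of $\mathbb{P}^2$ at a point, $E$ the exceptional curve and $\ell$ the pullback of a line that misses the point. Take $D=\Gamma=E$ and $A=2\ell-E$. This is ample by the Nakai--Moishezon criterion: $A^2=3$, $A\cdot E=1$, and $A\cdot C\ge\ell\cdot C>0$ for every other irreducible curve $C$, because $\ell-E$ is the class of a base point free pencil. We have $tD+A=2\ell+(t-1)E$. For $t<1$ this equals $(1-t)A+2t\ell$, which is ample. For $t\ge1$ it is effective with multiplicity $t-1$ along $E$, and no smaller value $m$ occurs, since (F3) gives $0\le(2\ell+(t-1-m)E)\cdot E=m-(t-1)$. Hence $\sigma_E(tD+A)=\max\{0,t-1\}$, $\sigma_E(D)=1$ and $g(t)=\min\{t,1\}$.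
\end{example}

\section{Surfaces}\label{sec:surfaces}

On a surface, $\sigma_\Gamma$ is a coefficient of the negative part of a Zariski decomposition, and these coefficients solve a system of linear equations. This will force $f$ to be affine near $0$, as it is in Example~\ref{ex:blowup}.

Let $Y$ be a smooth projective surface. A finite set of irreducible curves is \emph{negative definite} if its intersection matrix is. Such curves are linearly independent in $N^1(Y)$, since a numerically trivial combination has square $0$. Recall the theorem of Zariski and Fujita: every pseudoeffective divisor $B$ on $Y$ can be written $B=P+Z$, where $P$ is nef, $Z\ge0$, the components of $Z$ are negative definite, and $P\cdot C=0$ for each component $C$ of $Z$.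

\begin{lemma}\label{lem:negativity}
Let $W$ be a divisor supported on a negative definite set of curves $C_1,\dots,C_r$. If $W\cdot C_i\le0$ for all $i$, then $W\ge0$.
\end{lemma}

\begin{proof}
Write $W=W_+-W_-$ with $W_\pm\ge0$ without common component. Then $0\ge W\cdot W_-=W_+\cdot W_--W_-^2\ge -W_-^2$, so $W_-=0$.
\end{proof}

\begin{lemma}\label{lem:zariski}
Let $C$ be an irreducible curve on $Y$.
\begin{enumerate}
\item[(i)] If $P$ is nef and big, then $\sigma_C(P)=0$.
\item[(ii)] If $B$ is big with Zariski decomposition $B=P+Z$, then $\sigma_C(B)=\operatorname{mult}_CZ$.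
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Write $P\equiv H+G$ with $H$ ample and $G\ge0$. For $k\ge1$ we have $P\equiv\bigl((1-\frac1k)P+\frac1kH\bigr)+\frac1kG$ with the bracket ample. Representing it by an effective divisor without $C$ gives $\sigma_C(P)\le\frac1k\operatorname{mult}_CG$.

(ii) We first show that every $\Delta\ge0$ with $\Delta\equiv B$ satisfies $\Delta\ge Z$; this gives ``$\ge$''. Write $\Delta=\Delta_1+\Delta_2$, where $\Delta_2$ is the part supported on $\operatorname{Supp}Z$. For each component $C'$ of $Z$,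
\[
(\Delta_2-Z)\cdot C'=(P-\Delta_1)\cdot C'=-\Delta_1\cdot C'\le0,
\]
so $\Delta_2\ge Z$ by Lemma~\ref{lem:negativity}. For ``$\le$'' we want to apply (i) to $P$, so we need $P$ big. Write $B\equiv H+G$ with $G\ge0$ and $H$ ample, effective and without components in $\operatorname{Supp}Z$. Then $H+G\ge Z$ forces $G\ge Z$, and $P\equiv H+(G-Z)$ is big. Adding $Z$ to effective representatives of $P$ gives $\sigma_C(B)\le\sigma_C(P)+\operatorname{mult}_CZ=\operatorname{mult}_CZ$.
\end{proof}

To treat a singular surface we pass to a resolution. Recall that the exceptional curves of a resolution of a normal projective surface are negative definite.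

\begin{lemma}\label{lem:resolution}
Let $X$ be a $\mathbb{Q}$-factorial normal projective surface, $\mu\colon Y\to X$ a resolution with $Y$ projective, and $\tilde\Gamma$ the strict transform of $\Gamma$. Then $\sigma_\Gamma(B)=\sigma_{\tilde\Gamma}(\mu^*B)$ for $B$ big on $X$.
\end{lemma}

\begin{proof}
Since $X$ is normal, $\mu$ is an isomorphism over the generic point of $\Gamma$, so $\mu^*$ and $\mu_*$ preserve multiplicities along $\Gamma$ and $\tilde\Gamma$. If $0\le\Delta\equiv B$, then $0\le\mu^*\Delta\equiv\mu^*B$. Conversely let $0\le\tilde\Delta\equiv\mu^*B$; we must show $\mu_*\tilde\Delta\equiv B$. By $\mathbb{Q}$-factoriality, $M=\mu_*\tilde\Delta-B$ can be pulled back. The divisor $\tilde\Delta-\mu^*\mu_*\tilde\Delta$ is exceptional and numerically equivalent to $-\mu^*M$, so it has degree $0$ on all exceptional curves; by negative definiteness it is $0$. Thus $\mu^*M\equiv0$, and $M\cdot C=\mu^*M\cdot\tilde C=0$ for every irreducible curve $C\subset X$ with strict transform $\tilde C$.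
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:surface}]
On a curve, big classes are ample, so $\sigma_\Gamma$ and $g$ vanish. Let $\dim X=2$ and keep the notation of Lemma~\ref{lem:resolution}. For $\varepsilon>0$ let $B_\varepsilon=\mu^*(D+\varepsilon A)=P_\varepsilon+Z_\varepsilon$ be the Zariski decomposition. By Lemmas~\ref{lem:resolution} and~\ref{lem:zariski}(ii), $f(\varepsilon)=\operatorname{mult}_{\tilde\Gamma}Z_\varepsilon$.

The equations that determine $Z_\varepsilon$ depend on its support, so we show that the support stabilizes. The divisor $\mu^*A$ is nef and big, though in general not ample. For $\varepsilon<\varepsilon'$ and every irreducible curve $C\subset Y$, subadditivity and Lemma~\ref{lem:zariski} give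
\[
\operatorname{mult}_CZ_{\varepsilon'}=\sigma_C(B_{\varepsilon'})\le\sigma_C(B_\varepsilon)+\sigma_C\bigl((\varepsilon'-\varepsilon)\mu^*A\bigr)=\operatorname{mult}_CZ_\varepsilon .
\]
So $\operatorname{Supp}Z_\varepsilon$ grows as $\varepsilon$ decreases. It has at most $\dim N^1(Y)$ components, by linear independence. Hence it consists of fixed curves $C_1,\dots,C_r$ for $0<\varepsilon<\varepsilon_0$. In this range the coefficients of $Z_\varepsilon=\sum z_i(\varepsilon)C_i$ solve
\[
\sum_i z_i(\varepsilon)\,(C_i\cdot C_j)=\mu^*D\cdot C_j+\varepsilon\,\mu^*A\cdot C_j\qquad(1\le j\le r),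
\]
because $P_\varepsilon\cdot C_j=0$. The matrix is invertible and independent of $\varepsilon$, so each $z_i$ is affine in $\varepsilon$. Thus $f$ is affine on $(0,\varepsilon_0)$, and on $[0,\varepsilon_0)$ by continuity. By \eqref{eq:quotient}, $g$ is constant for $t>1/\varepsilon_0$; being nonnegative and nondecreasing, it is bounded.
\end{proof}

\section{Split projective bundles}\label{sec:bundles}

To build counterexamples we need varieties on which $\sigma_\Gamma$ can be computed exactly. On a split projective bundle the computation reduces to the cone $\operatorname{Eff}$ of the base.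

Let $Y$ be smooth projective, $L_0,\dots,L_d$ $\mathbb{Z}$-divisors on $Y$, $\mathcal{E}=\bigoplus_j\mathcal{O}_Y(L_j)$, and $\pi\colon X=\mathbb{P}_Y(\mathcal{E})\to Y$ the bundle of one-dimensional quotients, so that $\pi_*\mathcal{O}_X(1)=\mathcal{E}$. Let $\xi=c_1(\mathcal{O}_X(1))$. The inclusion $\mathcal{O}(L_i)\subset\mathcal{E}$ gives a section of $\mathcal{O}_X(1)\otimes\pi^*\mathcal{O}(-L_i)$, which vanishes at the quotients that kill the $i$-th summand. For $d\ge1$ its zero divisor is therefore the smooth prime divisor
\[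
\Gamma_i=\mathbb{P}_Y\Bigl(\bigoplus_{j\ne i}\mathcal{O}(L_j)\Bigr),\qquad \Gamma_i\sim\xi-\pi^*L_i ,
\]
and $\xi|_{\Gamma_i}$ is the tautological class of this smaller bundle. In each fiber $\mathbb{P}^d$ the $\Gamma_i$ cut out the coordinate hyperplanes; in particular they are distinct, dominate $Y$, and have empty intersection. For $a\ge0$ and $\nu\in N^1(Y)$ put
\[
T(a,\nu)=\Bigl\{(a_0,\dots,a_d)\in\mathbb{R}_{\ge0}^{d+1}\ :\ \sum_j a_j=a,\ \ \nu+\sum_j a_jL_j\in\operatorname{Eff}(Y)\Bigr\}.
\]
These are the exponents of the ``monomial'' divisors $\sum a_j\Gamma_j+\pi^*G$ with $G\ge0$ in the class $a\xi+\pi^*\nu$. The next lemma says that monomial divisors already compute $\sigma_{\Gamma_i}$.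

\begin{lemma}\label{lem:bundle}
Let $d\ge1$ and let $B\equiv a\xi+\pi^*\nu$ be big. Then $\sigma_{\Gamma_i}(B)=\inf\{a_i:(a_j)\in T(a,\nu)\}$.
\end{lemma}

\begin{proof}
Let $(a_j)\in T(a,\nu)$ and $\nu+\sum a_jL_j\equiv G\ge0$. Then $\Delta=\sum a_j\Gamma_j+\pi^*G$ is effective, $\Delta\equiv a\xi-\pi^*\sum a_jL_j+\pi^*G\equiv B$, and $\operatorname{mult}_{\Gamma_i}\Delta=a_i$ because $\pi^*G$ does not dominate $Y$. This gives ``$\le$''.

For ``$\ge$'' we prove the following by induction on $d\ge0$. \emph{If $a\ge0$ and $0\le\Delta\equiv a\xi+\pi^*\nu$, then $T(a,\nu)\ne\emptyset$, and if $d\ge1$, then for each $i$ it contains an element with $a_i=\operatorname{mult}_{\Gamma_i}\Delta$.} For $d=0$ we have $X=Y$, $\xi=L_0$ and $\nu+aL_0\equiv\Delta$. Let $d\ge1$, $m=\operatorname{mult}_{\Gamma_i}\Delta$ and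
\[
\Delta'=\Delta-m\Gamma_i\equiv(a-m)\xi+\pi^*(\nu+mL_i).
\]
Let $\ell$ be a line in a fiber of $\pi$ through a point outside $\operatorname{Supp}\Delta'$. Then $a-m=\Delta'\cdot\ell\ge0$. (So for $d\ge1$ the condition $a\ge0$ is automatic; this applies to $B$.) Since $\Gamma_i\not\subset\operatorname{Supp}\Delta'$, the restriction $\Delta'|_{\Gamma_i}$ is effective, of class $(a-m)\xi|_{\Gamma_i}+(\pi|_{\Gamma_i})^*(\nu+mL_i)$. By induction, applied to the bundle $\Gamma_i\to Y$, there are $a_j\ge0$ for $j\ne i$ with $\sum_{j\ne i}a_j=a-m$ and $\nu+mL_i+\sum_{j\ne i}a_jL_j\in\operatorname{Eff}(Y)$. Put $a_i=m$.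
\end{proof}

\begin{lemma}\label{lem:ample}
If $H$ is a divisor on $Y$ with $H+L_j$ ample for all $j$, then $\xi+\pi^*H$ is ample.
\end{lemma}

For $H$ integral this is Hartshorne's result that a direct sum of ample line bundles is an ample vector bundle \cite[Proposition~6.1.13]{Laz}, applied to $\mathcal{E}\otimes\mathcal{O}(H)$. Here is a direct argument.

\begin{proof}
Let $d\ge1$, let $H'$ be ample on $Y$, and choose $\eta>0$ with all $H-\eta H'+L_j$ ample. An irreducible curve $C\subset X$ is not contained in some $\Gamma_j$, and $\xi+\pi^*(H-\eta H')\equiv\Gamma_j+\pi^*(H-\eta H'+L_j)$ has degree $\ge0$ on $C$. So $\xi+\pi^*(H-\eta H')$ is nef. Since $\xi$ is $\pi$-ample, $\xi+\pi^*(H+mH')$ is ample for $m\gg0$. The class $\xi+\pi^*H$ is a convex combination of these two classes with positive coefficients.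
\end{proof}

For $d=1$ the two lemmas turn $g$ into a length measured in the effective cone of the base.

\begin{proposition}\label{prop:P1}
Let $L$ and $H$ be $\mathbb{Z}$-divisors on $Y$ with $H$ and $H+L$ ample, and let $N$ be a pseudoeffective divisor on $Y$. On $X=\mathbb{P}_Y(\mathcal{O}\oplus\mathcal{O}(L))$, with $L_0=0$ and $L_1=L$, put
\[
\Gamma=\Gamma_1,\qquad D=\Gamma+\pi^*N,\qquad A=\xi+\pi^*H .
\]
Then $D$ is pseudoeffective, $A$ is ample, and for all $t>0$
\[
\sigma_\Gamma(tD+A)=t-w(t),\qquad w(t)=\sup\{x\in[0,t]: tN+H-xL\in\operatorname{Eff}(Y)\}.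
\]
If $N-xL$ is not pseudoeffective for any $x>0$, then $\sigma_\Gamma(D)=1$ and $g=w$.
\end{proposition}

\begin{proof}
The divisor $D$ is a limit of effective classes, and $A$ is ample by Lemma~\ref{lem:ample}. We have $tD+A\equiv(t+1)\xi+\pi^*\nu$ with $\nu=tN+H-tL$. Write $a_1=t-x$ and $a_0=1+x$. Then $\nu+a_1L=tN+H-xL$, and $a_0,a_1\ge0$ means $-1\le x\le t$. The value $x=0$ is admissible because $tN+H$ is big, so negative $x$ do not affect the infimum in Lemma~\ref{lem:bundle}, which equals $t-w(t)$.

Dividing by $t$ gives $\sigma_\Gamma(D)=\lim_{t\to\infty}(1-w(t)/t)$. The class $N+\frac1tH-\frac{w(t)}tL$ is pseudoeffective and $w(t)/t\in[0,1]$. So every limit point $x^*$ of $w(t)/t$ as $t\to\infty$ has $N-x^*L$ pseudoeffective, and the hypothesis gives $x^*=0$. Hence $\sigma_\Gamma(D)=1$ and $g(t)=t-(t-w(t))$.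
\end{proof}

For $Y=\mathbb{P}^1$, $N=0$ and $L=H$ a point, the condition is $1-x\ge0$, and we recover $g(t)=\min\{t,1\}$ from Example~\ref{ex:blowup}. To make $g$ unbounded we need a class $N$ on the boundary of the pseudoeffective cone such that the ray from $N$ in the direction $-L$ leaves the cone at once, while the parallel ray from $N+\varepsilon H$ stays inside for a time much longer than $\varepsilon$. This happens when the ray is tangent to a round cone.

\section{A round cone and the threefold}\label{sec:threefold}

Let $F$ be an elliptic curve with origin $0$ and $S=F\times F$. Let $F_1=\{0\}\times F$, $F_2=F\times\{0\}$, and let $\delta$ be the diagonal. These curves are fibers of the maps $(y,z)\mapsto y,\ z,\ y-z$, so they have square $0$, and any two of them meet transversally at the origin only. Put $f_i=[F_i]$ and $e=f_1+f_2-[\delta]$. Then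
\[
f_1^2=f_2^2=0,\quad f_1\cdot f_2=1,\quad e\cdot f_1=e\cdot f_2=1-1=0,\quad e^2=2-2-2=-2 .
\]
For $\alpha=pf_1+qe+rf_2$ this gives
\[
\alpha^2=2(pr-q^2),\qquad \alpha\cdot f_2=p,\qquad \alpha\cdot f_1=r,\qquad \alpha\cdot e=-2q .
\]
The class $f_1+f_2$ is ample, as the sum of the pullbacks of ample classes from the two factors.

\begin{lemma}\label{lem:cone}
Let $\alpha=pf_1+qe+rf_2$.
\begin{enumerate}
\item[(i)] Every pseudoeffective class on $S$ is nef. If $\alpha$ is pseudoeffective, then $p,r\ge0$ and $q^2\le pr$.
\item[(ii)] If $p,r>0$ and $q^2<pr$, then $\alpha$ is ample.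
\end{enumerate}
\end{lemma}

\begin{proof}
(i) An irreducible curve $C\subset S$ is numerically equivalent to a translate $C'\ne C$, so $C^2=C\cdot C'\ge0$ and $C$ is nef. Hence effective classes are nef, and so are their limits. A nef class $\alpha$ has $\alpha\cdot f_i\ge0$ and $\alpha^2\ge0$.

(ii) Consider the open cone $U=\{\beta\in N^1(S):\beta^2>0,\ \beta\cdot(f_1+f_2)>0\}$, which contains $\alpha$. Let $M$ be a line bundle with class in $U$. Since $K_S=0$ and $\chi(\mathcal{O}_S)=0$, Riemann--Roch gives $\chi(M)=M^2/2>0$, and $h^2(M)=h^0(M^{-1})=0$ because $M^{-1}\cdot(f_1+f_2)<0$. So $h^0(M)>0$. Thus the rational classes in $U$ are effective, hence nef. They are dense in $U$, so the open set $U$ lies in the nef cone, and therefore in its interior.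
\end{proof}

The class $f_2$ lies on the boundary of the cone $q^2\le pr$, and the line $f_2+\mathbb{R}e$ is tangent to the cone there; see Figure~\ref{fig:parabola}. This dictates the choice $N=F_2$, $L\equiv-e$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2.1]
\fill[gray!20] plot[domain=-1.05:1.05,samples=40] ({\x*\x},\x) -- cycle;
\draw[thick] plot[domain=-1.05:1.05,samples=40] ({\x*\x},\x);
\draw[->] (-0.3,0)--(1.4,0) node[right]{$p$};
\draw[->] (0,-1.15)--(0,1.2) node[above]{$q$};
\fill (0,0) circle (0.7pt) node[below left]{$f_2$};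
\draw[very thick] (0.2,0) node[below]{$p_0$} -- (0.2,0.447);
\draw[dashed] (0.2,0.447)--(0,0.447) node[left]{$\sqrt{p_0}$};
\node at (0.75,0.35) {$q^2\le p$};
\end{tikzpicture}
\caption{The pseudoeffective classes of the form $pf_1+qe+f_2$ on $F\times F$ fill the region $q^2\le p$. The line through $f_2$ in the direction $e$ (the $q$-axis) meets the region only at $f_2$. From $f_2+p_0f_1$ one can move in the direction $e$ up to $q=\sqrt{p_0}$, which is much larger than $p_0$ when $p_0$ is small.}
\label{fig:parabola}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:main}]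
Apply Proposition~\ref{prop:P1} with
\[
Y=S,\qquad L=\delta-F_1-F_2\equiv-e,\qquad N=F_2,\qquad H=2F_1+2F_2 .
\]
The classes $H\equiv2f_1+2f_2$ and $H+L\equiv2f_1-e+2f_2$ are ample by Lemma~\ref{lem:cone}(ii), and $D=\Gamma+\pi^*F_2$ is an effective $\mathbb{Z}$-divisor on a smooth threefold. For $x\ge0$,
\[
tN+H-xL\equiv 2f_1+xe+(t+2)f_2 .
\]
By Lemma~\ref{lem:cone} this class is ample if $x^2<2(t+2)$ and is not pseudoeffective if $x^2>2(t+2)$. Hence $w(t)=\min\{t,\sqrt{2t+4}\}$ and $\sigma_\Gamma(tD+A)=\max\{0,t-\sqrt{2t+4}\}$. The class $N-xL\equiv xe+f_2$ has $p=0$, so it is not pseudoeffective for $x>0$. Therefore $\sigma_\Gamma(D)=1$ and $g=w$.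

For $n>3$ let $Z=\mathbb{P}^{n-3}$, let $A_Z$ be a hyperplane, and let $\mathrm{pr}_X,\mathrm{pr}_Z$ be the projections of $X\times Z$. We claim that for $B$ big on $X$ and $c>0$,
\[
\sigma_{\Gamma\times Z}(\mathrm{pr}_X^*B+c\,\mathrm{pr}_Z^*A_Z)=\sigma_\Gamma(B).
\]
If $0\le\Delta\equiv B$, then $\mathrm{pr}_X^*\Delta+c\,\mathrm{pr}_Z^*A_Z$ has multiplicity $\operatorname{mult}_\Gamma\Delta$ along $\Gamma\times Z$; this gives ``$\le$''. Conversely let $0\le\Delta\equiv\mathrm{pr}_X^*B+c\,\mathrm{pr}_Z^*A_Z$ and write $\Delta=m(\Gamma\times Z)+\Delta'$ with $\Gamma\times Z\not\subset\operatorname{Supp}\Delta'$. Choose a point $(y,z)\in\Gamma\times Z$ outside $\operatorname{Supp}\Delta'$. Then $\Delta'|_{X\times\{z\}}$ is effective and does not contain $\Gamma\times\{z\}$. So $\Delta|_{X\times\{z\}}$ is effective, numerically equivalent to $B$, and has multiplicity $m$ along $\Gamma$; thus $m\ge\sigma_\Gamma(B)$. The claim, applied to $B=tD+A$ and $c=1$, shows that $\mathrm{pr}_X^*D$, the ample divisor $\mathrm{pr}_X^*A+\mathrm{pr}_Z^*A_Z$ and $\Gamma\times Z$ have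 the same function $g$.
\end{proof}

\begin{remark}
On the threefold, $f(\varepsilon)=\max\{0,1-\sqrt{2\varepsilon+4\varepsilon^2}\}$. The failure of boundedness does not come from a complicated decomposition of $D$. For a prime divisor $\Gamma'\ne\Gamma$ we have $\sigma_{\Gamma'}(D)=0$, because $D+\varepsilon A=\Gamma+(\pi^*F_2+\varepsilon A)$ with the bracket ample. So $N_\sigma(D)=\Gamma$, and $P_\sigma(D)=\pi^*F_2$ is a fiber of a morphism $X\to F$.
\end{remark}

\section{Iterating the square root}\label{sec:iterate}

Rescaled by $\varepsilon=1/t$, the computation above says that a coefficient of order $\varepsilon$ in front of $f_1$ allows a coefficient $x_1$ of order $\sqrt\varepsilon$ in front of $e$. To take the square root again, we let $x_1$ appear as the coefficient of $f_1$ on a second copy of $S$, where it allows $x_2$ of order $\sqrt{x_1}$, and so on. Each $x_k$ needs its own divisor $\Gamma_k$, so the base is $S^d$ and the bundle has rank $d+1$.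

\begin{proof}[Proof of Theorem~\ref{thm:integral}]
Let $Y=S^d$ with projections $\mathrm{pr}_1,\dots,\mathrm{pr}_d$. Put $L_0=0$, and using $F_1,F_2,\delta$ choose $\mathbb{Z}$-divisors
\[
L_j\equiv-\mathrm{pr}_j^*e-\mathrm{pr}_{j+1}^*f_1\quad(1\le j<d),\qquad L_d\equiv-\mathrm{pr}_d^*e .
\]
Let $X=\mathbb{P}_Y\bigl(\bigoplus_{j=0}^d\mathcal{O}(L_j)\bigr)$, of dimension $2d+d=3d$, and
\[
\Gamma=\Gamma_d,\qquad D=\sum_{j=1}^d\Gamma_j+\pi^*\sum_{k=1}^d\mathrm{pr}_k^*F_2,\qquad A=\xi+\pi^*H,\qquad H=2\sum_{k=1}^d\mathrm{pr}_k^*(F_1+F_2).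
\]
For $d=1$ this is the threefold of Section~\ref{sec:threefold}.

Consider a class $\sum_k\mathrm{pr}_k^*\alpha_k$ on $Y$, and call the $\alpha_k$ its components. If all components are ample, the class is ample. If the class is represented by $G\ge0$, then each $\alpha_k$ lies in $\operatorname{Eff}(S)$: restrict $G$ to the copy of the $k$-th factor through a point outside $\operatorname{Supp}G$; the other projections are constant there. The components of $H+L_j$ are among $2f_1+2f_2$, $2f_1-e+2f_2$ and $f_1+2f_2$, which are ample by Lemma~\ref{lem:cone}(ii). So $A$ is ample by Lemma~\ref{lem:ample}.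

We have $D+\varepsilon A\equiv(d+\varepsilon)\xi+\pi^*\nu$ with $\nu=\sum_k\mathrm{pr}_k^*f_2-\sum_{j\ge1}L_j+\varepsilon H$. Write $a_k=1-x_k$ for $1\le k\le d$, so that $\sum_ja_j=d+\varepsilon$ means $a_0=\varepsilon+\sum_kx_k$, and put $x_0=0$. Then $\nu+\sum_ja_jL_j=\sum_k\mathrm{pr}_k^*f_2-\sum_{j\ge1}x_jL_j+\varepsilon H$, that is,
\begin{equation}\label{eq:chain}
\nu+\sum_ja_jL_j\equiv\sum_{k=1}^d\mathrm{pr}_k^*\bigl[(x_{k-1}+2\varepsilon)f_1+x_ke+(1+2\varepsilon)f_2\bigr].
\end{equation}
By Lemma~\ref{lem:bundle}, $f(\varepsilon)$ is the infimum of $1-x_d$ over all choices with $a_j\ge0$ and \eqref{eq:chain} in $\operatorname{Eff}(Y)$. Let $0<\varepsilon\le\frac12$.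

\emph{Lower bound for $f$.} Suppose \eqref{eq:chain} lies in $\operatorname{Eff}(Y)$. Lemma~\ref{lem:cone}(i) gives $x_{k-1}+2\varepsilon\ge0$ and, since $1+2\varepsilon\le2$,
\[
x_k^2\le2(x_{k-1}+2\varepsilon)\qquad(1\le k\le d).
\]
We show $x_k\le4\varepsilon^{2^{-k}}$ by induction. First, $x_1^2\le4\varepsilon$. For $k\ge2$ put $\eta=\varepsilon^{2^{-(k-1)}}\ge\varepsilon$; then $x_k^2\le2(4\eta+2\eta)\le16\eta$. Hence $f(\varepsilon)\ge1-4\varepsilon^{2^{-d}}$.

\emph{Upper bound for $f$.} Take $x_k=\varepsilon^{2^{-k}}\in(0,1)$ for $k\ge1$. Then all $a_j$ are positive, and the components of \eqref{eq:chain} are ample by Lemma~\ref{lem:cone}(ii), because $x_1^2=\varepsilon<2\varepsilon(1+2\varepsilon)$ and $x_k^2=x_{k-1}<(x_{k-1}+2\varepsilon)(1+2\varepsilon)$ for $k\ge2$. Hence $f(\varepsilon)\le1-\varepsilon^{2^{-d}}$.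

Letting $\varepsilon\to0$ gives $f(0)=1$, and so $\varepsilon^{2^{-d}}\le f(0)-f(\varepsilon)\le4\varepsilon^{2^{-d}}$. Put $\varepsilon=1/t$ and use \eqref{eq:quotient}.
\end{proof}

\section{Almost linear growth on a fixed threefold}\label{sec:liouville}

The bound $g(t)=o(t)$ is part of Proposition~\ref{prop:convex}. To approach it in dimension $3$ we give up the integrality of $D$ and use Proposition~\ref{prop:P1} with a family of boundary classes $N_s$. For rational $s=u/v$ the ray $N_s-xL$ will stay effective up to $x=v^{-2}$, so that $w(t)\ge t/v^2$ is linear. For irrational $s$ the ray will leave the cone at once, so that $g=w$. If an irrational $s$ is very close to $u/v$, then $t(N_s-N_{u/v})$ is small compared with $H$ for a long range of $t$, and in this range $w$ grows as if $s$ were $u/v$.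

On $S$ itself, the pseudoeffective cone does not distinguish rational from irrational boundary rays. But rational boundary rays contain elliptic curves through the origin, and blowing up the origin detects them.

Let $\mu\colon Y\to S$ be the blow-up of the origin, with exceptional curve $E$; so $E^2=-1$ and $\mu^*\alpha\cdot E=0$ for all $\alpha$. Since $-E$ is $\mu$-ample, $k\mu^*(F_1+F_2)-E$ is ample for some integer $k>0$. Put $H=2k\mu^*(F_1+F_2)-2E$. Then $H$ is ample, and $H+E$ is ample as the sum of $\frac12H$ and the nef divisor $k\mu^*(F_1+F_2)$. For $s\in(0,1)$ let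
\[
n_s=f_1+se+s^2f_2,\qquad N_s=\mu^*\bigl(F_1+s(F_1+F_2-\delta)+s^2F_2\bigr)\equiv\mu^*n_s .
\]
Then $n_s^2=0$, and $n_s$ is nef as the limit of the ample classes $n_s+\eta f_2$ for $\eta\to0^+$. We apply Proposition~\ref{prop:P1} with $L=E$ and $N=N_s$. The threefold $X=\mathbb{P}_Y(\mathcal{O}\oplus\mathcal{O}(E))$ and the divisors $\Gamma$ and $A=\xi+\pi^*H$ do not depend on $s$. Write $D_s=\Gamma+\pi^*N_s$, let $g_s$ be its function $g$, and let
\[
w_s(t)=\sup\{x\in[0,t]: tN_s+H-xE\in\operatorname{Eff}(Y)\}.
\]

\begin{lemma}\label{lem:irrational}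
If $s$ is irrational and $N_s-xE$ is pseudoeffective, then $x\le0$. Consequently $\sigma_\Gamma(D_s)=1$ and $g_s=w_s$.
\end{lemma}

\begin{proof}
Let $N_s-xE=P+Z$ be the Zariski decomposition. Since $N_s$ and $P$ are nef,
\[
0\le N_s\cdot Z\le N_s\cdot(P+Z)=N_s\cdot(N_s-xE)=0,
\]
so $N_s\cdot C=0$ for every component $C$ of $Z$. Suppose $C\ne E$. Then $\gamma=[\mu_*C]$ is the class of a curve on $S$, so $\gamma^2\ge0$ by Lemma~\ref{lem:cone}(i), and $n_s\cdot\gamma=N_s\cdot C=0$. Let $h=f_1+f_2$ and $\lambda=(\gamma\cdot h)/(n_s\cdot h)>0$. The class $\gamma-\lambda n_s$ is orthogonal to $h$ and has square $\gamma^2\ge0$, so $\gamma=\lambda n_s$ by (F4). Now $\gamma\cdot f_2=\lambda$ and $\gamma\cdot e=-2\lambda s$ are integers with $\lambda\neq0$, so $s$ is rational, a contradiction. Hence $Z=zE$ with $z\ge0$, and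
\[
0\le P^2=\bigl(N_s-(x+z)E\bigr)^2=-(x+z)^2
\]
gives $x=-z\le0$. The last statement is Proposition~\ref{prop:P1}.
\end{proof}

For rational $s$ the curve excluded in this proof does exist.

\begin{lemma}\label{lem:rational}
For coprime integers $0<u<v$ we have $N_{u/v}-v^{-2}E\in\operatorname{Eff}(Y)$.
\end{lemma}

\begin{proof}
The homomorphism $F\to S$, $z\mapsto(-uz,vz)$ is injective: if $uz=vz=0$, then $z=0$ because $\gcd(u,v)=1$. Its image $C$ is a subgroup and a smooth elliptic curve through the origin, and $C^2=0$ because $C$ is disjoint from its other cosets. In the trivialized tangent bundle of $S$, the curve $C$ has direction $(-u,v)$ everywhere, while $F_1,F_2,\delta$ have directions $(0,1)$, $(1,0)$, $(1,1)$. So all intersections are transversal. They are given by $uz=0$, $vz=0$ and $(u+v)z=0$, and $F$ has $m^2$ points killed by $m\ge1$. Therefore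
\[
C\cdot f_1=u^2,\qquad C\cdot f_2=v^2,\qquad C\cdot e=u^2+v^2-(u+v)^2=-2uv .
\]
The class $\beta=v^2n_{u/v}=v^2f_1+uve+u^2f_2$ has the same three intersection numbers. So $\omega=[C]-\beta$ is orthogonal to $f_1,f_2,e$, hence to $\beta$, and $0=C^2=\beta^2+\omega^2=\omega^2$. Since $\omega\cdot(f_1+f_2)=0$, (F4) gives $\omega=0$. The strict transform of $C$ is $\tilde C=\mu^*C-E$, so $N_{u/v}-v^{-2}E\equiv v^{-2}\tilde C$.
\end{proof}

Since ampleness is an open condition, we can fix $c_0>0$ such that $H+y\mu^*e+z\mu^*f_2$ is ample whenever $|y|,|z|\le c_0$.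

\begin{lemma}\label{lem:approx}
Let $s\in(0,1)$, let $u/v\in(0,1)$ be a reduced fraction, and let $t>0$ satisfy $t\,|s-\frac uv|\le c_0/2$. Then $w_s(t)\ge t/v^2$.
\end{lemma}

\begin{proof}
We have $N_s-N_{u/v}\equiv(s-\frac uv)\,\mu^*\bigl(e+(s+\frac uv)f_2\bigr)$ with $0<s+\frac uv<2$. So the coefficients of $\mu^*e$ and $\mu^*f_2$ in $t(N_s-N_{u/v})$ have absolute value at most $c_0$, and $t(N_s-N_{u/v})+H$ is ample. By Lemma~\ref{lem:rational},
\[
tN_s+H-\frac t{v^2}E=t\bigl(N_{u/v}-v^{-2}E\bigr)+\bigl[t(N_s-N_{u/v})+H\bigr]
\]
is effective plus ample, hence lies in $\operatorname{Eff}(Y)$, and $t/v^2\in[0,t]$.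
\end{proof}

For $s=u/v$ the lemma holds for all $t$ and gives $\sigma_\Gamma(D_{u/v})\le1-v^{-2}$. So the linear growth of $w_{u/v}$ lowers $\sigma_\Gamma(D_{u/v})$ instead of contributing to $g_{u/v}$, and irrationality is needed in Lemma~\ref{lem:irrational}. It remains to find an irrational $s$ that is approximated by rationals so well that $\psi(t)$ exceeds $v^2$ before the range of Lemma~\ref{lem:approx} ends.

\begin{proof}[Proof of Theorem~\ref{thm:sublinear}]
Let $\psi(t)\to\infty$. For each reduced fraction $u/v\in(0,1)$ choose $\theta(u/v)>0$ such that $\psi(t)\ge v^2$ for all $t\ge c_0/(2\theta(u/v))$. For $n\ge1$ let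
\[
R_n=\bigcup_{\substack{u/v\in(0,1)\ \text{reduced}\\ v\ge n}}\Bigl\{s\in(0,1):0<\Bigl|s-\frac uv\Bigr|<\min\Bigl\{\theta(u/v),\frac1n\Bigr\}\Bigr\}.
\]
Each $R_n$ is open. It is dense in $(0,1)$, because its closure contains all but finitely many rational numbers of $(0,1)$. The complement of each single rational number is also open and dense, so by the Baire category theorem there is an irrational $s\in\bigcap_nR_n$. For each $n$ pick a fraction $u_n/v_n$ that witnesses $s\in R_n$, and put $t_n=c_0/(2|s-u_n/v_n|)$. Then $t_n>c_0n/2\to\infty$, and $t_n>c_0/(2\theta(u_n/v_n))$ gives $\psi(t_n)\ge v_n^2$. By Lemmas~\ref{lem:irrational} and~\ref{lem:approx},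
\[
g_s(t_n)=w_s(t_n)\ge\frac{t_n}{v_n^2}\ge\frac{t_n}{\psi(t_n)},
\]
so $D=D_s$ has the required property.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CP}
Sung Rak Choi and Jinhyung Park, \emph{Comparing numerical Iitaka dimensions again}, arXiv:2111.00934 (2021).

\bibitem{Laz}
Lazarsfeld, \emph{Positivity II}.

\end{thebibliography}
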